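# Intersecting families without long chains

## The theorem: $k$ consecutive levels starting at size $(n+t)/2$

Throughout, $n,t,k$ are positive integers, $[n]=\{1,\dots,n\}$, $2^{[n]}$ is the power set of $[n]$, and $\binom{[n]}{j}$ is the family of its $j$-element subsets, which we call level $j$. We put $\binom nj=0$ for $j>n$.

**Theorem 1.** Suppose that $n+t$ is even and $n>t$. If $\mathcal F\subseteq 2^{[n]}$ is $t$-intersecting and $k$-Sperner, then
$$|\mathcal F|\le\sum_{i=0}^{k-1}\binom{n}{(n+t)/2+i}.$$
The bound is attained by the family $\mathcal F^*=\{A\subseteq[n]:\ \tfrac{n+t}2\le|A|\le\tfrac{n+t}2+k-1\}$.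

The problem of proving or disproving this inequality is taken from Jia-Bao Yang and Leilei Zhang, "Counterexamples to the Balogh-Linz-Patkós Conjecture", arXiv:2607.03026 (2026). We shall prove it, then determine when $\mathcal F^*$ is the only extremal family (Theorem 2), prove a weighted version (Theorem 3), and see what the method gives when $n+t$ is odd (Proposition 4).

**Definition ($t$-intersecting).** A family $\mathcal F$ is $t$-intersecting if $|A\cap B|\ge t$ for all $A,B\in\mathcal F$. The case $A=B$ is allowed, so every member has size at least $t$.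

For instance, the three pairs in $[3]$ form a $1$-intersecting family, and so do all sets containing the element $1$. Any family of sets of size at least $(n+t)/2$ is $t$-intersecting, because $|A\cap B|\ge|A|+|B|-n$.

**Definition ($k$-Sperner).** A family $\mathcal F$ is $k$-Sperner if it contains no chain $A_0\subset A_1\subset\dots\subset A_k$ of $k+1$ distinct members.

So $1$-Sperner means antichain. A family that lives on at most $k$ levels is $k$-Sperner, because a chain meets each level at most once. The converse fails: $\{\{1\},\{2,3\}\}$ occupies two levels but is $1$-Sperner.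

The following notation stays in force whenever $n+t$ is even:
$$s=\frac{n+t}2,\qquad m=\frac{n-t}2\ge1,\qquad n=s+m,\quad t=s-m .$$
Since $t\ge1$, we have $s\ge\frac{n+1}2$: the levels $s,s+1,\dots$ lie above the middle. Consecutive binomial coefficients have ratio $\binom n{j+1}/\binom nj=\frac{n-j}{j+1}$, which is less than $1$ exactly when $j>\frac{n-1}2$. Hence $\binom nj$ is strictly decreasing in $j$ on $\{s,s+1,\dots,n+1\}$.

The second sentence of Theorem 1 is now clear: $\mathcal F^*$ consists of sets of size at least $s$, so it is $t$-intersecting because $2s-n=t$; it is $k$-Sperner because it occupies at most $k$ levels; and its size is the stated sum. The theorem says that going below level $s$ never helps, although sets below level $s$ are certainly allowed and the levels there can be larger.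

## The case $n=t+2$ by taking complements

The smallest case is $m=1$, that is, $n=t+2$ and $s=n-1$. The claimed bound is $n$ for $k=1$ and $n+1$ for $k\ge2$. Replace each member $A$ by its complement $X=[n]\setminus A$. If $X,Y$ are the complements of $A,B$, then $|A\cap B|=n-|X\cup Y|$, so the condition becomes $|X\cup Y|\le2$ for all $X,Y$ in the complementary family $\mathcal X$. The $k$-Sperner condition is unchanged.

If $\mathcal X$ contains a $2$-set $X$, then every other member is a subset of $X$. So $|\mathcal X|\le1$ for $k=1$, $|\mathcal X|\le3$ for $k=2$ (not all of $\emptyset$, $\{x\}$, $\{y\}$, $X$, since these contain a chain of length three), and $|\mathcal X|\le4$ for $k\ge3$. If $\mathcal X$ contains no $2$-set, it consists of singletons and possibly $\emptyset$, so $|\mathcal X|\le n$ for $k=1$ and $|\mathcal X|\le n+1$ for $k\ge2$. Since $n=t+2\ge3$, the second alternative always gives at least as much, and the theorem holds.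

There is exactly one tie between the two alternatives: $n=3$, $t=1$, $k\ge3$, where both give $4$. For instance, the star of all sets containing $1$ in $[3]$ has $4$ members, and so does $\mathcal F^*$. Theorem 2 below will explain this tie.

## Intersecting shadows have full rank

To use the intersection hypothesis for general $m$ we need one fact about shadows.

**Definition (shadow).** For $\mathcal A\subseteq\binom{[n]}i$ and $0\le l\le i$, let $\partial_l\mathcal A$ be the family of all $l$-sets contained in some member of $\mathcal A$.

A shadow can be smaller than the family: for $\mathcal A=\binom{[4]}2$ we have $|\mathcal A|=6$ and $|\partial_1\mathcal A|=4$. For an intersecting family this does not happen if $l$ is not too small. The triangle $\mathcal A=\{12,13,23\}$ is $1$-intersecting, and $|\partial_1\mathcal A|=3=|\mathcal A|$.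

**Lemma A.** Let $\mathcal A\subseteq\binom{[n]}i$ be $t$-intersecting, $t\le i$, and $i-t\le l\le i$. Then $|\partial_l\mathcal A|\ge|\mathcal A|$.

This is a weak form of Katona's intersecting shadow theorem, which we shall quote in full only for part of Theorem 2 and for Proposition 4. The weak form has a short proof by linear algebra. The plan is to show that the inclusion matrix between $\mathcal A$ and the $l$-sets has rank $|\mathcal A|$; its nonzero columns are indexed by the shadow.

*Proof.* We may assume $\mathcal A\ne\emptyset$. Let $N_j$ be the matrix with rows indexed by $\mathcal A$, columns indexed by $\binom{[n]}j$, and $(A,J)$ entry $1$ if $J\subseteq A$ and $0$ otherwise.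

**Step 1: the columns of $N_0,\dots,N_{i-t}$ together span $\mathbb R^{\mathcal A}$.** The entry of $N_jN_j^T$ at $(A,B)$ counts the $j$-sets contained in both $A$ and $B$, so it equals $\binom{|A\cap B|}j$. Put $d=i-t$ and
$$q(x)=\prod_{\mu=t}^{i-1}(x-\mu),$$
a polynomial of degree $d$ (with $q=1$ if $d=0$). The polynomials $\binom x0,\dots,\binom xd$ form a basis of the polynomials of degree at most $d$, so $q(x)=\sum_{j=0}^d\alpha_j\binom xj$ for some real $\alpha_j$. For distinct $A,B\in\mathcal A$ we have $t\le|A\cap B|\le i-1$, hence $q(|A\cap B|)=0$. On the diagonal, $q(i)=\prod_{\mu=t}^{i-1}(i-\mu)=d!$. Therefore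
$$\sum_{j=0}^d\alpha_jN_jN_j^T=d!\,I .$$
Applied to any vector, the left side gives a sum of vectors from the column spaces of $N_0,\dots,N_d$; the right side gives $d!$ times the vector. So these column spaces together span $\mathbb R^{\mathcal A}$.

**Step 2: the columns of $N_l$ alone span $\mathbb R^{\mathcal A}$.** Let $0\le j\le d$; then $j\le d\le l\le i$. Let $M$ be the matrix with rows indexed by the $l$-sets, columns by the $j$-sets, and entry $1$ at $(L,J)$ if $J\subseteq L$, and $0$ otherwise. The $(A,J)$ entry of $N_lM$ counts the $l$-sets $L$ with $J\subseteq L\subseteq A$. This is $\binom{i-j}{l-j}$ if $J\subseteq A$, and $0$ otherwise. Thus $N_lM=\binom{i-j}{l-j}N_j$, and the coefficient is positive, so the column space of $N_l$ contains that of $N_j$. By Step 1 the column space of $N_l$ is all of $\mathbb R^{\mathcal A}$, and $\operatorname{rank}N_l=|\mathcal A|$.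

**Step 3: count nonzero columns.** The column of $N_l$ indexed by $L$ is nonzero exactly when $L$ lies in some member of $\mathcal A$, that is, $L\in\partial_l\mathcal A$. A rank is at most the number of nonzero columns, so $|\mathcal A|\le|\partial_l\mathcal A|$. $\square$

For the triangle with $l=1$ one can see this at once: $q(x)=x-1=\binom x1-\binom x0$, and $N_1N_1^T-N_0N_0^T$ has diagonal entries $2-1$ and off-diagonal entries $1-1$, so it is the identity.

## Pairing level $i$ with level $n+t-1-i$

The next lemma turns the shadow bound into a competition between two levels. The purpose of $i'$ is that an $i$-set $A$ excludes those $i'$-sets that meet it in exactly $t-1$ elements and together with it cover $[n]$.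

**Lemma B.** Let $\mathcal U\subseteq2^{[n]}$ be $t$-intersecting, $u_j=|\mathcal U\cap\binom{[n]}j|$, $t\le i\le n$, and $i'=n+t-1-i$. Then $u_i+u_{i'}\le\binom n{i'}$.

*Proof.* Let $\mathcal A=\mathcal U\cap\binom{[n]}i$ and $l=i-t+1=n-i'$. Since $t\ge1$, we have $i-t\le l\le i$. Let $L\in\partial_l\mathcal A$, say $L\subseteq A\in\mathcal A$, and put $B=[n]\setminus L$. Then $|B|=n-l=i'$ and $|A\cap B|=|A\setminus L|=i-l=t-1$, so $B\notin\mathcal U$. Different sets $L$ give different complements $B$, so at least $|\partial_l\mathcal A|$ of the $i'$-sets are missing from $\mathcal U$. Using Lemma A,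
$$u_{i'}\le\binom n{i'}-|\partial_l\mathcal A|\le\binom n{i'}-u_i.\qquad\square$$

For $t=1$ we have $l=i$ and $\partial_i\mathcal A=\mathcal A$, and the lemma is the familiar remark that an intersecting family cannot contain both a set and its complement. Lemma A does real work only for $t\ge2$.

Now let $n+t$ be even. If $i=s-a$, then $i'=2s-1-(s-a)=s+a-1$. As $a$ runs over $1,\dots,m$, the levels $s-a$ run over $t,\dots,s-1$ and the levels $s+a-1$ run over $s,\dots,n-1$. So every level from $t$ to $n-1$ is in exactly one pair, and only level $n$ is left over. Applying Lemma B to $\mathcal F$ itself and adding up, with $1$ for level $n$,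
$$|\mathcal F|\le\sum_{a=1}^m\binom n{s+a-1}+1=\sum_{j=s}^n\binom nj. \tag{1}$$
This already proves Theorem 1 for $k\ge m+1$, where the right side of the theorem is the same full sum. For $k\le m$ the bound (1) is too large. It has not used the Sperner condition at all.

## Averaging over chains, and a profile that defeats the two bounds together

The standard way to use a Sperner condition is to look at a random maximal chain
$$C:\ \emptyset=C_0\subset C_1\subset\dots\subset C_n=[n],$$
chosen uniformly from the $n!$ maximal chains. A fixed set $A$ lies on $|A|!\,(n-|A|)!$ of them, so $\Pr[A\in C]=1/\binom n{|A|}$; equivalently, $C_j$ is a uniformly random $j$-set. Hence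
$$|\mathcal F|=\sum_{A\in\mathcal F}\Pr[A\in C]\binom n{|A|}=\mathbb E\sum_{A\in\mathcal F\cap C}\binom n{|A|}. \tag{2}$$
Since $\mathcal F\cap C$ is a chain in $\mathcal F$, it has at most $k$ members. Counting members without weights gives, with $f_j=|\mathcal F\cap\binom{[n]}j|$,
$$\sum_j\frac{f_j}{\binom nj}=\mathbb E\,|\mathcal F\cap C|\le k. \tag{3}$$
For $k=1$ this is the LYM inequality.

If every member of $\mathcal F$ has size at least $s$, we are done by (2): each chain contributes at most $k$ distinct numbers among $\binom ns>\binom n{s+1}>\cdots$, hence at most $\sum_{i<k}\binom n{s+i}$. With lower sets present, this chain-by-chain bound is false.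

Take $n=5$, $t=1$, $k=2$, so $s=3$ and the theorem's bound is $10+5=15$, and let
$$\mathcal S=\{A\subseteq[5]:\ 1\in A,\ |A|\in\{2,3\}\},\qquad|\mathcal S|=4+6=10.$$
A chain through $\{1,2\}$ and $\{1,2,3\}$ contributes $10+10=20>15$. The average is still fine, because many chains miss $\mathcal S$ completely.

A sensible next attempt is to split $\mathcal F$ into $k$ antichains and apply the case $k=1$ to each. This can give at best $k\binom ns$, which is larger than $\sum_{i<k}\binom n{s+i}$ as soon as $k\ge2$.

Another attempt is to combine what we have: use the pairing inequalities of Lemma B for the numbers $f_j$ together with the chain inequality (3). This stops working at the following point. Take $n=6$, $t=2$, $k=1$, so $s=4$, $m=2$ and the theorem's bound is $\binom64=15$. Consider the numbers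
$$f_2=3,\qquad f_3=15,\qquad f_j=0\ \text{ otherwise}.$$
The pairing inequalities are $f_3+f_4\le\binom64=15$ and $f_2+f_5\le\binom65=6$, and both hold. Inequality (3) reads $\frac3{15}+\frac{15}{20}=0.95\le1$, and it holds. But the total is $18>15$. So these inequalities for the level sizes of $\mathcal F$ do not imply the theorem.

What has been overlooked? If there are members on level $2$, then many $3$-sets contain such a member, and these $3$-sets, together with the members on level $3$, also have to obey the intersection condition. In other words, the pairing inequality should be applied to all sets *above* members of $\mathcal F$. These supersets still form a $t$-intersecting family. They no longer form a $k$-Sperner family, but the chain averaging can take care of that, provided we record for each chain only the level where it first meets $\mathcal F$. This is the plan for the rest of the proof. We shall return to the profile $(3,15)$ once the inequality is ready.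

## The best weight above a given level

If a chain first meets $\mathcal F$ at level $u$, its contribution to (2) is at most the sum of the $k$ largest weights available from level $u$ on. We need to know how this quantity changes with $u$. We do this for general weights, since Theorem 3 will need it.

**Definition (log-concave).** Positive numbers $v(0),\dots,v(n)$ are log-concave if $v(j)^2\ge v(j-1)v(j+1)$ for $1\le j\le n-1$, that is, if the ratios $v(j+1)/v(j)$ are nonincreasing.

Binomial coefficients $\binom nj$ are log-concave, since the ratio is $\frac{n-j}{j+1}$. Write $x_+=\max(x,0)$.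

**Lemma C.** Let $v(0),\dots,v(n)>0$ be log-concave, and let $v(j)=0$ for $j>n$. For $0\le u\le n+1$ let $W(u)$ be the maximum of $\sum_{j\in J}v(j)$ over all $J\subseteq\{u,\dots,n\}$ with $|J|\le k$; in particular $W(n+1)=0$. For $0\le u\le n$ put
$$D(u)=W(u)-W(u+1)\ge0,\qquad r(u)=1-\frac{v(u+k)}{v(u)} .$$
Then $D(u)=v(u)\,r(u)_+$, and $r$ is nondecreasing on $\{0,\dots,n\}$. If $v(u)>v(u+k)$, then $W(u)=\sum_{j=0}^{k-1}v(u+j)$.

*Proof.* **Step 1: $r$ is nondecreasing.** Let $\rho(u)=v(u+1)/v(u)$ for $0\le u\le n$. By log-concavity $\rho$ is nonincreasing, and $\rho(n)=0$ fits in. If $u+k\le n$, then $v(u+k)/v(u)=\rho(u)\rho(u+1)\cdots\rho(u+k-1)$ is a product of positive factors, each nonincreasing in $u$. If $u+k>n$, the quotient is $0$. So $v(u+k)/v(u)$ is nonincreasing on $\{0,\dots,n\}$, and $r$ is nondecreasing.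

**Step 2: unimodality.** Since $\rho$ is nonincreasing, the sequence $v(0),v(1),\dots$ first does not decrease (while $\rho\ge1$) and from then on does not increase; the zeros after $v(n)$ respect this. So on any interval of indices the minimum of $v$ is taken at an endpoint, and once $v$ has strictly decreased, it never increases again.

**Step 3: the case $v(u)\le v(u+k)$.** Here $v(u+k)>0$, so $u+k\le n$, and by Step 2 we have $v(u+j)\ge v(u)$ for $1\le j\le k$. Suppose an optimal $J$ for $W(u)$ contains $u$. Then $J\setminus\{u\}$ has at most $k-1$ elements, so one of the $k$ indices $u+1,\dots,u+k$ is not in $J$. Exchanging $u$ for it does not decrease the sum. So some optimal $J$ avoids $u$, and $W(u)=W(u+1)$. Thus $D(u)=0$, and $r(u)\le0$ gives $v(u)r(u)_+=0$ as well.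

**Step 4: the case $v(u)>v(u+k)$.** Somewhere between $u$ and $u+k$ the sequence strictly decreases, so by Step 2 it does not increase from $u+k$ on: $v(l)\le v(u+k)$ for $l\ge u+k$. Also by Step 2, $v(u+j)\ge v(u+k)$ for $0\le j\le k$. Hence $u,\dots,u+k-1$ is a best choice of $k$ indices from $u$ on, and $u+1,\dots,u+k$ is a best choice from $u+1$ on, where indices beyond $n$ contribute $0$. So
$$W(u)=\sum_{j=0}^{k-1}v(u+j),\qquad W(u+1)=\sum_{j=1}^kv(u+j),$$
and $D(u)=v(u)-v(u+k)=v(u)r(u)$ with $r(u)>0$. $\square$

Here is the case $v(j)=\binom5j$, $k=2$: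

| $u$ | 0 | 1 | 2 | 3 | 4 | 5 | 6 |
|---|---|---|---|---|---|---|---|
| $v(u)$ | 1 | 5 | 10 | 10 | 5 | 1 | 0 |
| $W(u)$ | 20 | 20 | 20 | 15 | 6 | 1 | 0 |
| $D(u)$ | 0 | 0 | 5 | 9 | 5 | 1 | |
| $r(u)$ | $-9$ | $-1$ | $\frac12$ | $\frac9{10}$ | 1 | 1 | |

One sees $D=v\,r_+$ and the monotonicity of $r$.

## Proof of Theorem 1: early chains are paid for by late chains

We may assume $\mathcal F\ne\emptyset$. Let $v(j)=\binom nj$ and let $W,D,r$ be as in Lemma C. Because $v$ is strictly decreasing on $\{s,\dots,n+1\}$, and zero from $n+1$ on, we have $v(u)>v(u+k)$ for $s\le u\le n$. So Lemma C gives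
$$W(s)=\sum_{i=0}^{k-1}\binom n{s+i},\qquad r(u)>0\quad\text{for } s\le u\le n. \tag{4}$$
We have to prove $|\mathcal F|\le W(s)$.

**Step 1: record where a random chain first meets $\mathcal F$.** Let $C$ be a uniformly random maximal chain, and let $f(C)$ be the minimum size of a member of $\mathcal F\cap C$, with $f(C)=n+1$ if $\mathcal F\cap C=\emptyset$. Members of $\mathcal F$ have size at least $t$, so $t\le f(C)\le n+1$. The set $\mathcal F\cap C$ has at most $k$ members, of different sizes, all at least $f(C)$. So (2) gives
$$|\mathcal F|=\mathbb E\sum_{A\in\mathcal F\cap C}\binom n{|A|}\le\mathbb E\,W(f(C)). \tag{5}$$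
This is the only place where the $k$-Sperner condition is used.

**Step 2: compare $W(f(C))$ with the target $W(s)$.** If $f(C)<s$, then $W(f(C))-W(s)=\sum_{u=f(C)}^{s-1}D(u)$, the sum of $D(u)$ over those $u<s$ with $f(C)\le u$. If $f(C)>s$, then $W(f(C))-W(s)=-\sum_{u=s}^{f(C)-1}D(u)$, the negative of the sum over those $u\ge s$ with $f(C)\ge u+1$. Write $u=s-a$ in the first case, where $1\le a\le m$ because $f(C)\ge t=s-m$. Write $u=s+a-1$ in the second, where $1\le a\le m+1$ because $u\le n=s+m$. With
$$p_a=\Pr[f(C)\le s-a],\qquad P_a=\Pr[f(C)\ge s+a],$$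
taking expectations gives
$$\mathbb E\,W(f(C))=W(s)+\sum_{a=1}^mp_aD(s-a)-\sum_{a=1}^{m+1}P_aD(s+a-1). \tag{6}$$
The first sum is the gain from chains that meet $\mathcal F$ early, the second is the loss from chains that meet it late or never. We want every gain term to be at most the loss term with the same $a$.

**Step 3: compare the probabilities, using the intersection condition.** We prove the

**Claim.** For $1\le a\le m$: $\displaystyle\ p_a\binom n{s-a}\le P_a\binom n{s+a-1}.$

Let $\mathcal U$ be the family of all subsets of $[n]$ that contain a member of $\mathcal F$. It is $t$-intersecting: if $A\subseteq A'$ and $B\subseteq B'$ with $A,B\in\mathcal F$, then $|A'\cap B'|\ge|A\cap B|\ge t$. Put $u_j=|\mathcal U\cap\binom{[n]}j|$. If $f(C)\le j\le n$, then $C_j$ contains a member of $\mathcal F$, so $C_j\in\mathcal U$. Since $C_j$ is a uniform $j$-set,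
$$\Pr[f(C)\le j]\le\Pr[C_j\in\mathcal U]=\frac{u_j}{\binom nj}\qquad(0\le j\le n). \tag{7}$$
With $j=s-a$ this gives $p_a\binom n{s-a}\le u_{s-a}$. With $j=s+a-1\le n-1$ it gives $P_a=1-\Pr[f(C)\le s+a-1]\ge1-u_{s+a-1}/\binom n{s+a-1}$. Lemma B applies with $i=s-a\ge s-m=t$ and $i'=s+a-1$, and we get
$$P_a\binom n{s+a-1}\ge\binom n{s+a-1}-u_{s+a-1}\ge u_{s-a}\ge p_a\binom n{s-a}.$$
This proves the Claim.

**Step 4: pass from probabilities to gains and losses.** For $a\ge1$ we have $s-a<s+a-1$. As $r$ is nondecreasing and $r(s+a-1)>0$ by (4), we have $r(s-a)_+\le r(s+a-1)$. By Lemma C and the Claim, for $1\le a\le m$,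
$$p_aD(s-a)=p_a\tbinom n{s-a}r(s-a)_+\le p_a\tbinom n{s-a}r(s+a-1)\le P_a\tbinom n{s+a-1}r(s+a-1)=P_aD(s+a-1). \tag{8}$$
So the weights $\binom n{s-a}$ and $\binom n{s+a-1}$ in the Claim are exactly those in $D=v\,r_+$, and the remaining factor $r_+$ only makes the gain smaller in comparison with the loss.

**Step 5: conclude.** Insert (8) into (6) and drop the term $-P_{m+1}D(n)\le0$. With (5) this gives $|\mathcal F|\le\mathbb E\,W(f(C))\le W(s)=\sum_{i=0}^{k-1}\binom n{s+i}$. $\blacksquare$

Let us check this on $\mathcal S$ (the case $n=5$, $t=1$, $k=2$, $s=3$, $m=2$). A chain has $f(C)=2$ if $1\in C_2$, with probability $\frac25$; $f(C)=3$ if $1\in C_3\setminus C_2$, with probability $\frac15$; and $f(C)=6$ otherwise, with probability $\frac25$. So $\mathbb E\,W(f(C))=\frac25\cdot20+\frac15\cdot15+0=11$, which is at least $|\mathcal S|=10$ and at most $15$. Formula (6) gives the same value: $p_1=\frac25$, $p_2=0$, $P_1=P_2=P_3=\frac25$, and $15+\frac25\cdot5-\frac25(9+5+1)=11$. The Claim for $a=1$ is the equality $\frac25\cdot10=\frac25\cdot10$, and (8) for $a=1$ reads $2\le\frac{18}5$.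

Now the profile $f_2=3$, $f_3=15$ with $n=6$, $t=2$, $k=1$. In an antichain each chain has at most one member, so a family with this profile would have $p_1=\Pr[f(C)\le3]=\frac3{15}+\frac{15}{20}=0.95$, and $p_1\binom63=19>15=\binom64\ge P_1\binom64$. This contradicts the Claim with $a=1$. The cumulative probability $p_1$ counts levels $2$ and $3$ together, and this is what excludes the profile.

One caution about (7): it is only an inequality, and the distribution of $f$ is not determined by $\mathcal U$. For $n=3$, $t=1$, $k=3$, the families $\{\{1\}\}$ and $\{\{1\},\{1,2\},\{1,3\},\{1,2,3\}\}$ generate the same $\mathcal U$. For the first, $f$ is $1$ with probability $\frac13$ and $4$ with probability $\frac23$. For the second, $f$ is the least $j$ with $1\in C_j$, so it is uniform on $\{1,2,3\}$. The proof uses only the direction in (7).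

## Equality: when $\mathcal F^*$ is the only extremal family

**Theorem 2.** Let $n>t$ with $n+t$ even. If $k\le m+1$ or $t\ge2$, then equality in Theorem 1 holds only for $\mathcal F=\mathcal F^*=\{A:\ s\le|A|\le s+k-1\}$. If $t=1$ and $k\ge m+2$, the extremal family is never unique.

Compare the case $m=1$ done by hand: the only tie occurred for $n=3$, $t=1$, $k\ge3=m+2$.

For $t\ge2$ and large $k$ we need the full theorem of Katona (*Intersection theorems for systems of finite sets*, Acta Math. Acad. Sci. Hungar. 15 (1964)), which we quote: for a $t$-intersecting $\mathcal A\subseteq\binom{[n]}i$ and $i-t\le l\le i$,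
$$|\partial_l\mathcal A|\ge|\mathcal A|\,\frac{\binom{2i-t}l}{\binom{2i-t}i}.$$
For $l=i-t+1$, since $\binom{2i-t}i=\binom{2i-t}{i-t}$, the factor is
$$\frac{\binom{2i-t}{i-t+1}}{\binom{2i-t}{i-t}}=\frac{i}{i-t+1}, \tag{9}$$
which is greater than $1$ when $t\ge2$.

*Proof.* Suppose $|\mathcal F|=W(s)$. Then $\mathcal F\neq\emptyset$, and all inequalities used in Step 5 are equalities. So (8) holds with equality throughout for every $1\le a\le m$. Also (5) is an equality, and since every maximal chain has positive probability, the bound by $W(f(C))$ in (5) is an equality for each chain $C$.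

**Step 1: no chain meets $\mathcal F$ below level $s$.** We show $p_a=0$ for all $1\le a\le m$, under either hypothesis. Suppose $p_a>0$ for some such $a$.

Let $k\le m+1$. Then $s-a+k\le s-1+m+1=n$. We compare the ratio
$$\frac{\binom n{u+k}}{\binom nu}=\prod_{j=1}^k\frac{n-u-j+1}{u+j}$$
at $u=s-a$ and $u=s+a-1$. While $u+k\le n$, all factors are positive and strictly decreasing in $u$, so the ratio is positive and strictly decreasing; for $n-k<u\le n$ it is $0$. At $u=s-a$ it is positive, so at the larger index $s+a-1$ it is strictly smaller. Hence $r(s-a)<r(s+a-1)$, and because $r(s+a-1)>0$, also $r(s-a)_+<r(s+a-1)$. As $p_a\binom n{s-a}>0$, the first inequality in (8) is strict, a contradiction.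

Let $t\ge2$. By (7), $u_{s-a}\ge p_a\binom n{s-a}>0$. In the proof of Lemma B for $\mathcal U$ and $i=s-a$, the family $\mathcal A=\mathcal U\cap\binom{[n]}i$ is nonempty, and by (9) we have $|\partial_l\mathcal A|>|\mathcal A|$ for $l=i-t+1$. So Lemma B is strict: $u_{s+a-1}<\binom n{s+a-1}-u_{s-a}$. Then the Claim is strict too, and since $r(s+a-1)>0$, the second inequality in (8) is strict, a contradiction.

**Step 2: every chain meets $\mathcal F$ at level $s$.** By Step 1, $f(C)\ge s$ for every $C$. Since $m\ge1$, we may use equality in (8) with $a=1$: $P_1D(s)=p_1D(s-1)=0$. Here $D(s)=\binom ns r(s)>0$, so $P_1=0$, that is, $f(C)\le s$ always. Hence $f(C)=s$ for every $C$.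

**Step 3: identify $\mathcal F$.** For every $C$, equality in (5) says that the at most $k$ members of $\mathcal F\cap C$, which have different sizes in $\{s,\dots,n\}$, have total weight $W(s)$. Because $\binom nj$ is positive and strictly decreasing for $s\le j\le n$, this forces $\mathcal F\cap C$ to consist exactly of the sets of $C$ of sizes $s,\dots,\min(s+k-1,n)$. Every subset of $[n]$ lies on some maximal chain, so $\mathcal F=\mathcal F^*$.

**Step 4: non-uniqueness for $t=1$, $k\ge m+2$.** Now $n=2m+1$ and $s=m+1$. Since $s+k-1>n$, the bound is $\sum_{j\ge m+1}\binom nj=2^{n-1}$, and $\mathcal F^*=\{A:|A|\ge m+1\}$. Choose a set $A_0$ with $|A_0|=m+1$ and replace it in $\mathcal F^*$ by $[n]\setminus A_0$, which has size $m\ge1$. A set of size at least $m+1$ that is disjoint from $[n]\setminus A_0$ is contained in $A_0$, so it is $A_0$, which has been removed. So the new family is $1$-intersecting, of the same size. It lives on the $m+2$ levels $m,m+1,\dots,2m+1$, so it is $k$-Sperner because $k\ge m+2$. It is different from $\mathcal F^*$. $\blacksquare$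

## Weights on the levels

The proof of Theorem 1 used three properties of $v(j)=\binom nj$: log-concavity, the Claim, and the sign of $r$ above $s$. The third can be replaced by taking positive parts on both sides of (8), and this gives the following.

**Theorem 3.** Let $n>t$ with $n+t$ even. Let $\omega:\{0,\dots,n\}\to(0,\infty)$ be such that $v(j)=\binom nj\omega(j)$ is log-concave and $\omega(s-a)\le\omega(s+a-1)$ for $1\le a\le m$ (for example, $\omega$ nondecreasing). With $v(j)=0$ for $j>n$, every $t$-intersecting $k$-Sperner family $\mathcal F\subseteq2^{[n]}$ satisfies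
$$\sum_{A\in\mathcal F}\omega(|A|)\le\max_{s\le u\le n}\ \sum_{i=0}^{k-1}v(u+i),$$
and this is attained. In particular, for $\frac12\le p<1$ this holds for the product measure $\mu_p$, that is, for $\omega(j)=p^j(1-p)^{n-j}$.

For $\omega$ constantly $1$ this is Theorem 1, since the window starting at $u=s$ is then the heaviest. In general the best window can start higher. Take $n=3$, $t=1$, $k=1$, $\omega(j)=p^j(1-p)^{3-j}$ with $p=0.9$: then $s=2$, $v(2)=3p^2(1-p)=0.243$ and $v(3)=p^3=0.729$, so the maximum is at $u=3$ and is attained by $\{[3]\}$.

*Proof.* Let $W,D,r$ be as in Lemma C for this $v$, and let $f$, $p_a$, $P_a$ be as before.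

**Step 1: the chain average.** Weighting each $A$ by $\omega(|A|)$ in (2), and bounding each chain as in (5),
$$\sum_{A\in\mathcal F}\omega(|A|)=\mathbb E\sum_{A\in\mathcal F\cap C}v(|A|)\le\mathbb E\,W(f(C)).$$
Formula (6) is pure telescoping and holds for this $W$ and $D$.

**Step 2: gains against losses.** The Claim does not involve $\omega$. Together with $\omega(s-a)\le\omega(s+a-1)$ it gives, for $1\le a\le m$,
$$p_av(s-a)=p_a\tbinom n{s-a}\omega(s-a)\le P_a\tbinom n{s+a-1}\omega(s+a-1)=P_av(s+a-1).$$
Since $r$ is nondecreasing, $0\le r(s-a)_+\le r(s+a-1)_+$. Multiplying, and using $D=v\,r_+$, we obtain $p_aD(s-a)\le P_aD(s+a-1)$. So (6) gives $\mathbb E\,W(f(C))\le W(s)$.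

**Step 3: $W(s)$ is the weight of the heaviest window.** Let $u^*$ be the least $u\in\{s,\dots,n\}$ with $v(u)>v(u+k)$; it exists because $v(n)>0=v(n+k)$. For $s\le u<u^*$ we have $v(u)\le v(u+k)$, so $r(u)\le0$ and $D(u)=0$ by Lemma C. Hence $W(s)=W(u^*)=\sum_{i=0}^{k-1}v(u^*+i)$, again by Lemma C. Conversely, for any $u$ with $s\le u\le n$, the indices $u,\dots,u+k-1$ that are at most $n$ form an admissible $J$ for $W(s)$, so no window starting at a level at least $s$ has weight more than $W(s)$. So $W(s)$ is the maximum in the theorem.

**Step 4: attainment and the product measure.** The family $\{A:u^*\le|A|\le u^*+k-1\}$ is $t$-intersecting because $u^*\ge s$, it is $k$-Sperner because it occupies at most $k$ levels, and its weight is $W(s)$. If $\omega$ is nondecreasing, then $\omega(s-a)\le\omega(s+a-1)$ because $s-a<s+a-1$. For $\omega(j)=p^j(1-p)^{n-j}$ with $\frac12\le p<1$, we have $\omega(j+1)/\omega(j)=\frac p{1-p}\ge1$, so $\omega$ is positive and nondecreasing, and the ratios $v(j+1)/v(j)=\frac{n-j}{j+1}\cdot\frac p{1-p}$ are nonincreasing, so $v$ is log-concave. $\blacksquare$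

## A level paired with itself: $n+t$ odd

If $n+t$ is odd, the pairing $i\mapsto n+t-1-i$ has a fixed point, $i=\frac{n+t-1}2$. Gains on this level have no separate level to pay for them, and we only bound their probability. Here the exact factor in Katona's theorem is needed.

**Proposition 4.** Let $n>t$, $n+t$ odd, $r_0=\frac{n+t-1}2$. Every $t$-intersecting $k$-Sperner $\mathcal F\subseteq2^{[n]}$ satisfies
$$|\mathcal F|\le\sum_{i=1}^k\binom n{r_0+i}+\frac{n-r_0}n\left[\binom n{r_0}-\binom n{r_0+k}\right].$$

For $n=2$, $t=1$, $k=1$ we have $r_0=1$, and the bound is $1+\frac12(2-1)=\frac32$, so $|\mathcal F|\le1$.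

*Proof.* From $t\ge1$ and $n\ge t+1$ we get $r_0\ge\frac n2$ and $t\le r_0\le n-1$. Let $v(j)=\binom nj$, let $W,D,r$ be as in Lemma C, and let $f$ and $\mathcal U$, $u_j$ be as in the proof of Theorem 1; (5) and (7) hold without any parity condition.

**Step 1: telescope from $r_0+1$.** Put $p_a=\Pr[f(C)\le r_0-a]$ and $P_a=\Pr[f(C)\ge r_0+a+1]$. In the same way as (6), with $u=r_0-a$ below and $u=r_0+a$ above, and with $t\le f(C)\le n+1$,
$$\mathbb E\,W(f(C))=W(r_0+1)+p_0D(r_0)+\sum_{a=1}^{r_0-t}p_aD(r_0-a)-\sum_{a=1}^{n-r_0}P_aD(r_0+a).$$

**Step 2: the paired levels.** Let $1\le a\le r_0-t$. Since $n+t-1=2r_0$, Lemma B with $i=r_0-a\ge t$ has $i'=r_0+a$, and $i'\le2r_0-t=n-1$. With (7),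
$$P_a\tbinom n{r_0+a}\ge\tbinom n{r_0+a}-u_{r_0+a}\ge u_{r_0-a}\ge p_a\tbinom n{r_0-a}.$$
As $r(r_0-a)_+\le r(r_0+a)_+$, Lemma C gives $p_aD(r_0-a)\le P_aD(r_0+a)$. We have $n-r_0=r_0-t+1$, so the second sum in Step 1 contains a term for each such $a$ and one more, which is at most $0$ with its sign. Hence
$$|\mathcal F|\le W(r_0+1)+p_0D(r_0). \tag{10}$$

**Step 3: the self-paired level.** Take $i=i'=r_0$ in the argument of Lemma B, with $\mathcal A=\mathcal U\cap\binom{[n]}{r_0}$ and $l=r_0-t+1=n-r_0$. The complements of the sets in $\partial_l\mathcal A$ are $r_0$-sets not in $\mathcal U$. By Katona's theorem and (9), $|\partial_l\mathcal A|\ge\frac{r_0}{r_0-t+1}u_{r_0}=\frac{r_0}{n-r_0}u_{r_0}$. So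
$$u_{r_0}\left(1+\frac{r_0}{n-r_0}\right)\le\binom n{r_0},$$
that is, $u_{r_0}\le\frac{n-r_0}n\binom n{r_0}$. By (7), $p_0\le\frac{n-r_0}n$.

**Step 4: evaluate.** Because $r_0\ge\frac n2>\frac{n-1}2$, the numbers $\binom nj$ are strictly decreasing on $\{r_0,\dots,n+1\}$. So $v(u)>v(u+k)$ for $u=r_0$ and $u=r_0+1\le n$, and Lemma C gives $W(r_0+1)=\sum_{i=1}^k\binom n{r_0+i}$ and $D(r_0)=\binom n{r_0}-\binom n{r_0+k}$. Insert these and the bound on $p_0$ into (10). $\blacksquare$

No claim is made that the bound in Proposition 4 is sharp.
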